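# Two cliques and a partial bridge: solvable groups whose character graph has structure (2)

## One layer: the affine semilinear groups

All groups here are finite. For a group $G$ let ${\rm Irr}(G)$ be its set of irreducible complex characters, ${\rm cd}(G)=\{\chi(1):\chi\in{\rm Irr}(G)\}$, and $\rho(G)$ the set of primes that divide some member of ${\rm cd}(G)$. For a positive integer $a$ we write $\pi(a)$ for its set of prime divisors, $\omega(a)=|\pi(a)|$, and $\tau(a)$ for its number of divisors. Commutators are $[g,h]=g^{-1}h^{-1}gh$. References "[I]" are to Isaacs, *Character Theory of Finite Groups*.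

**Definition (character graph).** $\Delta(G)$ is the simple graph with vertex set $\rho(G)$ in which distinct primes $p,q$ are adjacent if and only if $pq$ divides $\chi(1)$ for some $\chi\in{\rm Irr}(G)$.

For example, $S_4$ has degrees $1,1,2,3,3$, so $\Delta(S_4)$ consists of the two vertices $2,3$ with no edge. The Frobenius group of order $42$ has six linear characters and one character of degree $6$ (indeed $6+36=42$), so its graph is a single edge $2-3$.

Every group in this lecture has the form $G=P\rtimes H$ with coprime orders, and we read off its degrees as follows.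

**Fact 1.** Let $G=P\rtimes H$ with $\gcd(|P|,|H|)=1$, let $\theta\in{\rm Irr}(P)$, and let $H_\theta$ be its stabilizer in $H$. Then the degrees of the irreducible characters of $G$ lying over $\theta$ are exactly
$$\theta(1)\,|H:H_\theta|\,\beta(1),\qquad \beta\in{\rm Irr}(H_\theta).$$

Indeed, by coprimeness $\theta$ extends to its inertia group $PH_\theta$ ([I, 8.16]). By Gallagher's theorem the characters of $PH_\theta$ over $\theta$ are the products of one extension with the $\beta\in {\rm Irr}(H_\theta)$. By Clifford's correspondence they induce irreducibly to $G$, which multiplies degrees by $|H:H_\theta|$.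

So $H$-conjugate $\theta$ give the same degrees, and we only need to know, for each $H$-orbit on ${\rm Irr}(P)$, the degree $\theta(1)$ and the group $H_\theta$.

Here is a case where this is immediate. Let $n>1$ be odd with $\gcd(n,2^n-1)=1$. Let $F=GF(2^n)$, ${\rm Tr}={\rm Tr}_{F/\mathbb F_2}$, $C=F^\times$ acting on $(F,+)$ by multiplication, and let $\sigma$ be the squaring map, of order $n$. Then $\sigma c\sigma^{-1}=c^2$ for $c\in C$. Put $H=C\rtimes\langle\sigma\rangle$, a group of odd order $n(2^n-1)$.

We let $H$ act on characters by $({}^h\theta)(x)=\theta(h^{-1}(x))$. The characters of $(F,+)$ are $\lambda_t(a)=(-1)^{{\rm Tr}(ta)}$ with $t\in F$.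

**Proposition 1.** For $G_1=F\rtimes H$ we have ${\rm cd}(G_1)={\rm cd}(H)\cup\{2^n-1\}$, where all members of ${\rm cd}(H)$ divide $n$, and $n\in {\rm cd}(H)$. So $\Delta(G_1)$ is the disjoint union of the two cliques $\pi(n)$ and $\pi(2^n-1)$, with no edge between them.

*Proof.* Over $\theta=1$ we get ${\rm cd}(H)$. Since $C$ is an abelian normal subgroup, Itô's theorem [I, 6.15] says that degrees of $H$ divide $|H:C|=n$. A faithful linear character $\lambda$ of $C$ is fixed by $\sigma^j$ only if $c^{2^j}=c$ for all $c\in F^\times$, that is, $n\mid j$. So its stabilizer in $H$ is $C$, it induces irreducibly to $H$, and $n\in{\rm cd}(H)$.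

For $\theta=\lambda_t$ with $t\ne0$: the element $c$ sends $\lambda_t$ to $\lambda_{c^{-1}t}$, so $C$ is simply transitive on the nontrivial characters, and each stabilizer has order $|H|/(2^n-1)=n$. Since ${\rm Tr}(a^2)={\rm Tr}(a)$, the character $\lambda_1$ is fixed by $\sigma$. Hence $H_{\lambda_1}=\langle\sigma\rangle$, which is abelian, and Fact 1 gives the single degree $2^n-1$.

The sets $\pi(n)$ and $\pi(2^n-1)$ are disjoint by hypothesis. Each is a clique, because $n$ and $2^n-1$ are degrees. No degree meets both sets. $\square$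

For $n=3$ this is a group of order $168$ with degrees $1,3,7$ and two isolated vertices $3$ and $7$.

Now keep $H$ and replace $F$ by a larger $2$-group. Which primes get joined? We shall want one prime of $\pi(n)$ to be joined to *some but not all* primes of the other clique, and no other prime of $\pi(n)$ to be joined to anything there.

## A cut vertex that sees part of a clique

In a connected graph, a *cut vertex* is a vertex whose deletion disconnects the graph; the *diameter* is the largest distance between two vertices. We write $N(v)$ for the set of neighbors of $v$, $K_m$ for the complete graph on $m$ vertices, and call the number of vertices of a graph its order.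

The following theorem is quoted as known (as Theorem cut3) in the source of our problem: R. Hafezieh, M. A. Hosseinzadeh, S. Hossein-Zadeh, A. Iranmanesh, "The influence of cut vertices and eigenvalues on character graphs of solvable groups", arXiv:1909.09236 (2019). If $G$ is solvable and $\Delta(G)$ is connected, then $\Delta(G)$ has at most one cut vertex; and if $v$ is the unique cut vertex, then the diameter is $3$ if and only if $\Delta(G)$ has one of two structures, in both of which $\deg(v)\ge4$:

- **Structure (1):** $\Delta(G)=w-v-K_s$ with $s\ge4$, where $w$ is adjacent only to $v$, the vertex $v$ has no neighbors other than $w$ and some vertices of $K_s$, and $V(K_s)\cup\{v\}$ does not generate a clique.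
- **Structure (2):** $\Delta(G)=K_m-v-K_s$ with $m\ge8$, $s\ge2$. The vertex set is the disjoint union $V(K_m)\cup\{v\}\cup V(K_s)$; there are no edges between $V(K_m)$ and $V(K_s)$; $v$ is adjacent to every vertex of $K_s$; and $1<|N(v)\cap V(K_m)|<m$.

The same source says that Lewis, in [ML4], constructed a solvable group whose graph has structure (1) and order $6$, which is the smallest possible order. A graph of structure (2) has order at least $8+1+2=11$. The problem is whether structure (2) occurs at all: is there a solvable $G$ with $\Delta(G)$ connected, with a cut vertex, of diameter $3$, and of structure (2)? The quoted theorem only motivates this; our proof does not use it.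

The answer is **yes**. It follows from an explicit computation.

**Theorem A.** Let $n>3$ be divisible by $3$ with $\gcd(n,2^n-1)=1$, and put $D=(2^n-1)/7$. There is a solvable group $G$ of order $2^{3n}(2^n-1)n$ with
$${\rm cd}(G)={\rm cd}(H)\cup\{2^n-1,\;2^{\frac{n-1}2}(2^n-1),\;3\cdot 2^nD,\;2^{n-3}D,\;3\cdot2^{n-3}D,\;2^{n-3}(2^n-1),\;2^{n-2}(2^n-1)\},$$
where $H=C\rtimes\langle\sigma\rangle$ is as above, all elements of ${\rm cd}(H)$ divide $n$, and $n\in{\rm cd}(H)$. The vertex set of $\Delta(G)$ is the disjoint union $\pi(n)\cup(\{2\}\cup\pi(2^n-1))$. Both parts are cliques, and the only further edges join $3$ to each element of $\{2\}\cup\pi(D)=\{2\}\cup\pi(2^n-1)\setminus\{7\}$.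

**Corollary A.** For $n=165$ the group $G$ of Theorem A is solvable, and $\Delta(G)$ is connected, has cut vertex $3$ and diameter $3$, and has structure (2) with $v=3$, $V(K_s)=\{5,11\}$ and $V(K_m)=\{2\}\cup\pi(2^{165}-1)$.

In the second half of the lecture we replace $2$ by any prime power $q$ and $3$ by any odd prime $r$ (Theorem B and Corollary B).

## Fixed points under coprime action, and a bilinear form

Two more tools are needed.

**Fact 2 (Glauberman's lemma, [I, 13.8, 13.9]).** Let $A$ act on a group $\Gamma$ by automorphisms, with coprime orders and one of the two groups solvable. Let both act on a set $\Omega$ compatibly, that is, $a(\gamma\omega)=a(\gamma)\,a(\omega)$, with $\Gamma$ transitive on $\Omega$. Then $A$ fixes a point of $\Omega$, and $C_\Gamma(A)$ is transitive on the $A$-fixed points of $\Omega$.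

For instance, let $\Gamma=\mathbb F_2^3$ act on an affine space $\Omega$ with $8$ points by translations, and let $|A|=3$. Orbits of $A$ on $\Omega$ have size $1$ or $3$, and $8\equiv2$ mod $3$, so there is certainly a fixed point.

**Fact 3.** Let $Z\trianglelefteq S$ with $S/Z$ abelian, and let $\mu$ be an $S$-invariant linear character of $Z$. Then $\langle x,y\rangle=\mu([x,y])$ is a bimultiplicative alternating form on $S/Z$. Let $Y/Z$ be its radical. Every $\chi\in{\rm Irr}(S|\mu)$ has degree $|S:Y|^{1/2}$, and $\chi_Y=\chi(1)\nu$ defines a bijection from ${\rm Irr}(S|\mu)$ to the set of extensions $\nu$ of $\mu$ to $Y$; there are $|Y:Z|$ of these.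

Suppose moreover that a group $A$ with $\gcd(|A|,|S|)=1$ acts on $S$, normalizes $Z$ and $Y$, fixes $\mu$, and centralizes $Y/Z$. Then $A$ fixes every element of ${\rm Irr}(S|\mu)$.

*Proof.* Since $\mu$ is $S$-invariant, $\ker\mu$ is normal in $S$, and $\mu([z,s])=\mu(z)^{-1}\mu(z^s)=1$ for $z\in Z$, $s\in S$. So the image of $Z$ in $S/\ker\mu$ is central. As $S'\le Z$, the group $S/\ker\mu$ has class at most $2$; its commutator map is therefore bimultiplicative and depends only on cosets of $Z$. This gives the form. Since $\mu$ is faithful on $Z/\ker\mu$, we have $\mu([x,y])=1$ for all $y$ exactly when $x$ is central modulo $\ker\mu$; so $Y/\ker\mu$ is the center of $S/\ker\mu$.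

Let $\chi\in{\rm Irr}(S|\mu)$. Then $\chi_Z=\chi(1)\mu$. If $x\notin Y$, choose $y$ with $\mu([x,y])\ne1$. Since $x^y=x[x,y]$, we get $\chi(x)=\chi(x^y)=\chi(x)\mu([x,y])$, so $\chi(x)=0$. On $Y$, which is central modulo $\ker\mu\le\ker\chi$, we have $\chi_Y=\chi(1)\nu$ with $\nu$ a linear character extending $\mu$. From $|S|=\sum_{x\in S}|\chi(x)|^2=|Y|\chi(1)^2$ we get $\chi(1)^2=|S:Y|$. By Frobenius reciprocity $\chi$ occurs $\chi(1)$ times in $\nu^S$, whose degree is $|S:Y|=\chi(1)^2$; so $\nu^S=\chi(1)\chi$, and $\chi$ is determined by $\nu$. Conversely, for any extension $\nu$ of $\mu$, a constituent of $\nu^S$ lies over $\mu$ and over $\nu$, so it corresponds to $\nu$. Finally $Y/\ker\mu$ is abelian, so $\mu$ has exactly $|Y:Z|$ extensions to $Y$.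

For the last claim, $A$ fixes $\mu$ and $\mu$ is faithful on $Z/\ker\mu$, so $A$ centralizes $Z/\ker\mu$; it also centralizes $Y/Z$. Let $a\in A$ have order $k$ and let $v$ lie in the abelian group $Y/\ker\mu$, written additively. Then $a(v)=v+\delta$ with $\delta\in Z/\ker\mu$ fixed by $a$, so $v=a^k(v)=v+k\delta$. Thus $k\delta=0$, and $\delta=0$ by coprimeness. So $A$ centralizes $Y/\ker\mu$, fixes every $\nu$, and hence fixes every $\chi$. $\square$

For $S=Q_8$, $Z=Z(S)$ and $\mu\ne1$, the form on $S/Z\cong\mathbb F_2^2$ is nondegenerate, $Y=Z$, and there is one character over $\mu$, of degree $2$.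

## A 2-group made of skew polynomials

From here to the proof of Corollary A, $n$ and $D$ are as in Theorem A.

**Step 1 (arithmetic).** *This step collects the divisibility facts.* The number $n$ is odd: otherwise $2\mid n$ gives $3\mid 2^n-1$, while $3\mid n$. Since $3\mid n$, we have $\gcd(3,2^n-1)=1$. Since $3\mid n$, also $7=2^3-1$ divides $2^n-1$, and therefore $7\nmid n$. Next,
$$D=\frac{8^{n/3}-1}{8-1}=\sum_{j<n/3}8^j\equiv \frac n3\not\equiv0\pmod 7,$$
so $7\nmid D$ and $\pi(D)=\pi(2^n-1)\setminus\{7\}$. Finally $D>1$, because $n>3$.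

**Step 2 (construction).** *We build a $2$-group with three layers, each a copy of $F$, on which $H$ acts.* Let $R=F\{X\}/(X^4)$, where $F\{X\}$ is the skew polynomial ring with $Xa=a^2X$ for $a\in F$. Thus
$$(aX^i)(bX^j)=ab^{2^i}X^{i+j},\qquad X^4=0 .$$
For instance $(aX)(bX)=ab^2X^2$ but $(bX)(aX)=ba^2X^2$. Put
$$J=XR=FX+FX^2+FX^3,\qquad J^i=\sum_{j\ge i}FX^j,\qquad P=1+J .$$
As $J^4=0$, $P$ is a group, of order $2^{3n}$.

For $c\in C=F^\times$ let $c$ act as the ring automorphism fixing $F$ with $X\mapsto cX$. This is consistent because $(cX)a=ca^2X=a^2(cX)$. Since $(cX)^i=c\cdot c^2\cdots c^{2^{i-1}}X^i$, it acts by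
$$c:\ aX^i\mapsto a\,c^{2^i-1}X^i,\qquad \sigma:\ aX^i\mapsto a^2X^i ,$$
where $\sigma$ is also a ring automorphism, of order $n$. Applying $\sigma^{-1}$, then $c$, then $\sigma$ to $aX^i$ gives $a^{1/2}X^i$, $a^{1/2}c^{2^i-1}X^i$, $ac^{2(2^i-1)}X^i$; so $\sigma c\sigma^{-1}=c^2$. On the first layer this is the action in Proposition 1, so $H=C\rtimes\langle\sigma\rangle$ is the same group, of odd order $n(2^n-1)$. Let
$$G=P\rtimes H .$$
It is solvable of order $2^{3n}(2^n-1)n$, and Fact 1 applies.

Two identities will be used throughout. For $g=1+x$ with $x\in J$ and $y\in J$,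
$$gyg^{-1}=y+(xy-yx)g^{-1},\tag{4.1}$$
because $gy=yg+(xy-yx)$. And for $u,u'\in J$,
$$[1+u,1+u']=1+\big((1+u')(1+u)\big)^{-1}(uu'-u'u),\tag{4.2}$$
because $gh=hg+(gh-hg)$ and $[g,h]=(hg)^{-1}gh$.

On the $i$-th layer the character $aX^i\mapsto(-1)^{{\rm Tr}(ta)}$ is sent by $c$ to the one with parameter $c^{-(2^i-1)}t$, and by $\sigma$ to the one with parameter $t^2$.

## Two layers are not enough

**Step 3 (trivial and first-layer characters).** *These come from Proposition 1.* We have $P/(1+J^2)\cong F$, because $(1+aX)(1+bX)\equiv1+(a+b)X$ mod $J^2$. So the characters of $P$ trivial on $1+J^2$ contribute exactly ${\rm cd}(H)\cup\{2^n-1\}$, with all members of ${\rm cd}(H)$ dividing $n$ and $n\in{\rm cd}(H)$.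

**Step 4 (second layer).** *We treat the characters of $P/(1+J^3)$ that are nontrivial on the central subgroup $Z=(1+J^2)/(1+J^3)$.* Such a character $\theta$ lies over a single character of $Z\cong F$. On this layer $c$ acts through $c^3$. Since $\gcd(3,2^n-1)=1$, the map $c\mapsto c^3$ is a bijection of $C$, and $C$ is simply transitive on the nontrivial characters of $Z$. So up to conjugacy $\theta$ lies over $\lambda(1+bX^2)=(-1)^{{\rm Tr}(b)}$, which is $\sigma$-invariant, and as in Proposition 1 we get $H_\lambda=\langle\sigma\rangle$. As $\theta$ determines $\lambda$, $H_\theta\le\langle\sigma\rangle$.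

Apply Fact 3 with $S=P/(1+J^3)$ and this $Z$, so $S/Z\cong F$. By (4.2), $[1+aX,1+a'X]\equiv 1+(aa'^2+a'a^2)X^2$ mod $J^3$. The form is therefore
$${\rm Tr}(aa'^2+a'a^2)={\rm Tr}\big((a^{1/2}+a^2)a'\big),$$
and $a$ is in the radical exactly when $a^{1/2}=a^2$, that is, $a^4=a$. As $n$ is odd, $F$ contains no subfield of order $4$, so the radical is $\mathbb F_2$. Hence there are two characters over $\lambda$, each of degree $2^{(n-1)/2}$. The group $\langle\sigma\rangle$ fixes $\lambda$ and centralizes the radical $\mathbb F_2$, so by Fact 3 it fixes both. Thus $H_\theta=\langle\sigma\rangle$, and the only degree is $2^{(n-1)/2}(2^n-1)$.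

A natural first hope is that a nonabelian $2$-group with two layers already suffices. It does not. By Steps 3 and 4 the group $P/(1+J^3)\rtimes H$ has degrees ${\rm cd}(H)$, $2^n-1$ and $2^{(n-1)/2}(2^n-1)$. The prime $2$ has joined the clique $\pi(2^n-1)$, but the graph is still disconnected. The reason is visible: on layers $1$ and $2$ the map $c\mapsto c^{2^i-1}$ is a *bijection* of $C$. So in every $C$-orbit there is a $\sigma$-fixed parameter, the stabilizer is the whole of $\langle\sigma\rangle$ up to conjugacy, the index $|H:H_\theta|$ is $2^n-1$, and $n$ contributes nothing.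

On the third layer $C$ acts through $c\mapsto c^7$, and $7\mid 2^n-1$. Now $C$ has seven orbits on nonzero parameters, and $\sigma$ moves six of them in cycles of length $3$. This puts $3$ into the index. At the same time the subgroup of order $7$ in $C$ fixes the parameters, which takes $7$ *out* of the index. These two effects of one coincidence build a bridge from $3$ that misses $7$. What must be checked is that $7$ never comes back together with $3$.

## The third layer

**Step 5 (linear characters of $U=1+J^2$).** *We describe how $P$ moves the characters of an abelian normal subgroup.* Put $U=1+J^2$. Since $J^4=0$, the map $1+bX^2+cX^3\mapsto(b,c)$ is an isomorphism $U\cong F\oplus F$, and the linear characters of $U$ are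
$$\mu_{s,t}(1+bX^2+cX^3)=(-1)^{{\rm Tr}(sb+tc)} .$$
The subgroup $1+J^3$ is central in $P$. Let $\lambda_t$ be the restriction of $\mu_{s,t}$ to it, so $\lambda_t(1+cX^3)=(-1)^{{\rm Tr}(tc)}$. Each $\theta\in{\rm Irr}(P)$ nontrivial on $1+J^3$ lies over exactly one $\lambda_t$, and $t\ne0$.

Let $g=1+x$ with $x=aX+\cdots$, and $y=bX^2+cX^3$. Then $xy-yx=(ab^2+ba^4)X^3$, so by (4.1) conjugation by $g$ sends $1+bX^2+cX^3$ to $1+bX^2+(c+ab^2+ba^4)X^3$. Since
$${\rm Tr}\big(t(ab^2+ba^4)\big)={\rm Tr}\big(((ta)^{1/2}+ta^4)b\big),$$
it moves $\mu_{s,t}$ to $\mu_{s+L_t(a),t}$, where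
$$L_t(a)=(ta)^{1/2}+ta^4,\qquad \ker L_t=\{0\}\cup\{a:\ a^7=t^{-1}\}.\tag{6.1}$$
(The map $L_t$ is additive; $L_t(a)=0$ means $ta=t^2a^8$.)

The $C$-orbits on $t\in F^\times$ are the $7$ cosets of $(F^\times)^7$, each of size $D$. The automorphism $\sigma$ acts on $F^\times/(F^\times)^7\cong C_7$ by squaring. Let $K=\{c\in C:c^7=1\}=E^\times$ with $E=\mathbb F_8\subseteq F$; this is the stabilizer in $C$ of each $\lambda_t$, $t\ne0$.

**Step 6 (parameters that are not seventh powers).** *This is where $3$ meets $2$ and $\pi(D)$.* Let $t\notin(F^\times)^7$. By (6.1), $L_t$ is injective, hence bijective. So the $2^n$ characters $\mu_{s,t}$ ($s\in F$) form one $P$-orbit. As $|P:U|=2^n$ and the abelian group $U$ stabilizes each, the stabilizer is $U$. So $\theta=\mu_{s,t}^P$ is irreducible of degree $2^n$, and it is the unique character of $P$ over $\lambda_t$. Since $\theta$ and $\lambda_t$ determine each other, $H_\theta=H_{\lambda_t}$, and $H_\theta\cap C=K$.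

Squaring permutes the six nontrivial elements of $C_7$ in two cycles of length $3$. So the $H$-orbit of $\lambda_t$ consists of three cosets, and $|H:H_\theta|=3D$. An element $c\sigma^j$ fixing $\lambda_t$ fixes the coset of $t$, so $2^j\equiv1$ mod $7$ and $3\mid j$; thus $H_\theta\le C\langle\sigma^3\rangle$. Elements of $C\langle\sigma^3\rangle$ act on $K$ by powers of $x\mapsto x^8=x$, that is, trivially. Hence $K$ is central in $H_\theta$, and $H_\theta/K=H_\theta/(H_\theta\cap C)$ embeds in the cyclic group $H/C$. A group with a central subgroup whose quotient is cyclic is abelian, so $H_\theta$ is abelian. The only degree is $3\cdot2^nD$.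

**Step 7 (seventh powers: reduction to a group of order $8$).** *Here we reduce the remaining characters to characters of a subgroup $S$ with $S/U\cong E$.* Let $t\in(F^\times)^7$. Up to $C$-conjugacy $t=1$. The $H$-orbit of $\lambda_1$ is given by the coset $(F^\times)^7$, of size $D$, and $K$ and $\sigma$ fix $\lambda_1$. So $H_{\lambda_1}=T:=K\langle\sigma\rangle$, of order $7n$ and index $D$.

By (6.1), $\ker L_1=E$. With $w=a^{1/2}$ we have $L_1(a)=w+w^8$, so ${\rm Tr}_{F/E}(L_1(a))=0$. The image of $L_1$ has order $2^n/8=|\ker{\rm Tr}_{F/E}|$, so the image equals $\ker{\rm Tr}_{F/E}$. On $E$ the map ${\rm Tr}_{F/E}$ is multiplication by $n/3$, which is odd, so it is the identity there, and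
$$F=E\oplus\ker{\rm Tr}_{F/E}.$$
The $P$-orbits on $\{\mu_{s,1}:s\in F\}$ are given by the cosets of $\ker{\rm Tr}_{F/E}$ in $F$. So each $\theta\in{\rm Irr}(P|\lambda_1)$ lies over exactly one $\mu_s:=\mu_{s,1}$ with $s\in E$. For every $s\in E$ the stabilizer of $\mu_s$ in $P$ is
$$S=\{1+aX+\cdots:\ a\in E\},\qquad |P:S|=2^{n-3},\quad S/U\cong E .$$
By Clifford's correspondence $\theta=\eta^P$ for a unique $\eta\in{\rm Irr}(S|\mu_s)$.

The group $T$ normalizes $S$ and permutes $\{\mu_s:s\in E\}$: an element $c\in K$ sends $\mu_s$ to $\mu_{c^{-3}s}$, and $\sigma$ sends it to $\mu_{s^2}$. We have $H_\theta\le T$, since $\theta$ determines $\lambda_1$. If $h\in H_\theta$, then ${}^h\mu_s$ lies under $\theta$ and has its index in $E$, so ${}^h\mu_s=\mu_s$. And for $h\in T_{\mu_s}$, ${}^h\theta=({}^h\eta)^P$ with ${}^h\eta\in{\rm Irr}(S|\mu_s)$. Hence $H_\theta$ is the stabilizer of $\eta$ in $T_{\mu_s}$.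

Since $\gcd(3,7)=1$, $K$ is simply transitive on $\{\mu_s:s\in E^\times\}$. So the $T$-orbits are $\{\mu_0\}$ and $\{\mu_s:s\in E^\times\}$, with $T_{\mu_0}=T$ and $T_{\mu_1}=\langle\sigma\rangle$ (it has order $7n/7=n$ and contains $\sigma$).

**Step 8 (the form on $S/U$).** *We compute the form of Fact 3 for $Z=U$ and $\mu=\mu_s$.* Let $a,a'\in E$, $u=aX$, $u'=a'X$, and $\kappa=aa'^2+a'a^2$. Then $uu'-u'u=\kappa X^2$. In (4.2) only the terms of degree at most $1$ of $((1+u')(1+u))^{-1}=1+(a+a')X+\cdots$ matter, since $J^4=0$. As $X\kappa=\kappa^2X$,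
$$[1+u,1+u']=1+\kappa X^2+(a+a')\kappa^2X^3 .$$
For $e\in E$ we have ${\rm Tr}(e)={\rm Tr}_{E/\mathbb F_2}({\rm Tr}_{F/E}(e))={\rm Tr}_{E/\mathbb F_2}(e)$. With $\kappa^2=a^2a'^4+a'^2a^4$,
$$(a+a')\kappa^2=a^3a'^4+a^5a'^2+a^2a'^5+a^4a'^3 .$$
In $E$ we have $e^8=e$ and so $e^{10}=e^3$; hence $(a^5a'^2)^2=a^3a'^4$ and $(a^2a'^5)^2=a^4a'^3$. An element and its square have the same trace, so $(a+a')\kappa^2$ has trace $0$. The form for $\mu_s$ is therefore ${\rm Tr}_{E/\mathbb F_2}(s\kappa)$.

**Step 9 (the orbit $s=0$).** *This produces the degrees with stabilizer $T$.* The form is zero, so by Fact 3 (with $Y=S$) $\mu_0$ has $8$ linear extensions to $S$, and these are all of ${\rm Irr}(S|\mu_0)$. The group ${\rm Irr}(S/U)$, of order $8$, permutes them regularly by multiplication. The group $T$ has odd order and acts compatibly, so by Fact 2 one extension $\eta_0$ is $T$-invariant. The others are $\eta_0\nu$ with $1\ne\nu\in{\rm Irr}(S/U)$, and the stabilizer of $\eta_0\nu$ in $T$ is that of $\nu$. Since $K=E^\times$ acts on $S/U\cong E$ by multiplication, it is simply transitive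 on the seven $\nu\ne1$; and $\nu(a)=(-1)^{{\rm Tr}_{E/\mathbb F_2}(a)}$ is $\sigma$-invariant. So these seven have stabilizers conjugate to $\langle\sigma\rangle$, of index $2^n-1$ in $H$, and they give the degree $2^{n-3}(2^n-1)$.

For $\eta_0$ the stabilizer is $T$, of index $D$. The element $\sigma^3$ centralizes $K$, so $K\langle\sigma^3\rangle$ is abelian; it is normal of index $3$ in $T$. And $T$ is nonabelian, since $\sigma$ squares the elements of $K$. By Itô's theorem ${\rm cd}(T)=\{1,3\}$. The degrees are $2^{n-3}D$ and $3\cdot2^{n-3}D$.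

**Step 10 (the orbit $s\neq0$).** *This completes the list of degrees.* Take $s=1$. In $E$ we have $a^{1/2}=a^4$, so the form is ${\rm Tr}_{E/\mathbb F_2}(aa'^2+a'a^2)={\rm Tr}_{E/\mathbb F_2}((a^4+a^2)a')$, with radical $\{a\in E:a^4=a^2\}=\mathbb F_2$. So ${\rm Irr}(S|\mu_1)$ consists of two characters of degree $(8/2)^{1/2}=2$. The group $T_{\mu_1}=\langle\sigma\rangle$ fixes $\mu_1$ and centralizes the radical, so it fixes both by Fact 3. Hence $H_\theta=\langle\sigma\rangle$, and the degree is $2\cdot2^{n-3}(2^n-1)=2^{n-2}(2^n-1)$.

As a check, count the squares of the degrees of the characters of $P$ over $\lambda_1$: there are $8$ of degree $2^{n-3}$ and $7\cdot2=14$ of degree $2^{n-2}$, and $8\cdot2^{2n-6}+14\cdot2^{2n-4}=2^{2n}$, which is $|P:1+J^3|$, as it should be.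

**Step 11 (the graph).** *We read off the edges and finish the proof of Theorem A.* Steps 3, 4, 6, 9, 10 give the stated set ${\rm cd}(G)$. As $n$ is odd and prime to $2^n-1$, the sets $\pi(n)$ and $\{2\}\cup\pi(2^n-1)$ are disjoint. They are cliques because $n$ and $2^{n-2}(2^n-1)$ are degrees. The degree $3\cdot2^nD$ joins $3$ to $2$ and to every prime of $\pi(D)$. The degrees divisible by $3$ are divisors of $n$ or one of $3\cdot2^nD$, $3\cdot2^{n-3}D$, since $3\nmid2^n-1$. None of these is divisible by $7$, because $7\nmid n$ and $7\nmid D$. A prime of $\pi(n)$ other than $3$ divides only degrees that divide $n$, and these are prime to $2(2^n-1)$. So there are no further edges. $\blacksquare$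

## The case $n=165$

Small values of $n$ show what else is required. For $n=9$ we have $2^9-1=7\cdot73$, and Theorem A gives the vertices $3$ and $2,7,73$, with $3$ joined to $2$ and $73$ only: there is nothing on the far side of $3$. For $n=15$ we have $2^{15}-1=7\cdot31\cdot151$, prime to $15$. Theorem A gives the clique $\{2,7,31,151\}$, with $3$ joined to $2,31,151$ and to $5$, and $5$ joined only to $3$. This is structure (1) with $w=5$, $v=3$, of order $6$. For structure (2) we need at least three primes in $n$. The choice $n=105$ is not allowed, since $7$ divides both $105$ and $2^{105}-1$. The next choice works.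

*Proof of Corollary A.* Modulo $3$, $5$, $11$ the powers of $2$ have periods $2$, $4$, $10$, and $165\equiv1,1,5$ modulo these periods. So $2^{165}\equiv2,\ 2,\ 2^5\equiv-1$ modulo $3,5,11$, and $\gcd(165,2^{165}-1)=1$. Theorem A applies, with $\pi(n)=\{3,5,11\}$. Put $v=3$, $V(K_s)=\{5,11\}$, $V(K_m)=\{2\}\cup\pi(2^{165}-1)$. There are no edges between $V(K_s)$ and $V(K_m)$; $3$ is adjacent to $5$ and $11$; and $N(3)\cap V(K_m)=V(K_m)\setminus\{7\}$. This set contains $2$ and $31$ (as $31\mid2^5-1$), so it has more than one element and fewer than $m$.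

Next, $m\ge9$. Indeed $2^{165}-1$ is divisible by $7,31,151$, from $2^{15}-1=7\cdot31\cdot151$, and by $23,89$, from $2^{11}-1=23\cdot89$. By Zsigmondy's theorem it is also divisible by primes modulo which $2$ has order exactly $33$, $55$, $165$, respectively. The order of $2$ modulo $7,31,151,23,89$ divides $15$ or $11$, so the last three primes are new, and they are distinct from each other. With the vertex $2$ this makes $m\ge9$.

Deleting $3$ separates $\{5,11\}$ from the rest, so $3$ is a cut vertex. The set $\{3,5,11\}$ is a clique, $V(K_m)$ is a clique, and $3\sim2$; so any $x\in V(K_m)$ is reached from $3$ in at most two edges, through $2$, and from $5$ or $11$ in at most three. Hence the graph is connected and has diameter at most $3$. As $N(5)=\{3,11\}$ and neither $3$ nor $11$ is adjacent to $7$, the distance from $5$ to $7$ is at least $3$, and $5-3-31-7$ is a path. So the diameter is $3$ and $\Delta(G)$ has structure (2). $\square$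

## Other cut vertices: what fails and what is really needed

In Theorem A the cut vertex is $3$, and it misses exactly one prime. Can any odd prime $r$ be the cut vertex, with many primes missed? We replace $2$ by a prime power $q$ and use $r$ layers.

**Theorem B.** Let $q=p^k$ be a prime power, $n$ a positive integer that is neither $1$ nor a prime, with $\gcd(n,p(q^n-1))=1$. Let $r$ be the smallest prime divisor of $n$, $M=\frac{q^n-1}{q-1}$, $N=\frac{q^r-1}{q-1}$. There is a solvable group $G$ of order $q^{rn}Mn$ whose graph $\Delta(G)$ has vertex set the disjoint union of the cliques $\pi(n)$ and $\{p\}\cup\pi(M)$, and whose only further edges join $r$ to each element of $\{p\}\cup\pi(M/N)=(\{p\}\cup\pi(M))\setminus\pi(N)$.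

**Corollary B.** Let $r$ be any odd prime, $s\ge2$, and $B\ge 1$. There is a solvable $G$ such that $\Delta(G)$ is connected of diameter $3$ with structure (2), cut vertex $v=r$, complete part $K_s$ on exactly $s$ vertices, at least $B$ vertices of $K_m$ adjacent to $v$, and at least $B$ not adjacent to $v$. In the family of Theorem B one always has $m=1+\omega(M)\ge\tau(n)\ge 2^{s+1}$, where $V(K_m)=\{p\}\cup\pi(M)$ and $s=\omega(n)-1$. With $s=1$ the same construction gives graphs of structure (1).

Theorem A's graph is the case $q=2$, $r=3$, where $M=2^n-1$ and $N=7$. Another small case: $q=2$, $n=5\cdot11\cdot13=715$. Modulo $5,11,13$ we have $2^{715}\equiv2^3\equiv3$, $2^5\equiv-1$, $2^7\equiv11$, so $\gcd(715,2^{715}-1)=1$. Here $r=5$ and $N=31$, so $5$ is joined to $11$, $13$ and to every vertex of the other clique except $31$.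

Now try to repeat the proof of Theorem A. Its third-layer computation rested on $1+J^2$ being abelian, so that every character of $P$ came from linear characters $\mu_{s,t}$ and one bilinear form. If $r\ge5$ this is lost: by (4.2) the commutator of $1+bX^2$ and $1+b'X^2$ is $1+(bb'^{q^2}-b'b^{q^2})X^4$ modulo $J^5$. With $b=1$ this is trivial modulo $J^5$ for all $b'$ only if $F\subseteq\mathbb F_{q^2}$, which is impossible for odd $n>1$. So one would face a tower of nested forms.

Look back, however, at what the *graph* used. By Fact 1 a degree over $\theta$ is $\theta(1)|H:H_\theta|\beta(1)$, and $\theta(1)$ is a power of $p$. For the graph we need only the stabilizers $H_\theta$, and whether $\theta(1)>1$. So we may replace ${\rm Irr}(P)$ by any other $H$-set that is isomorphic to it, and there is one that is much easier to handle: the set of $P$-orbits on the characters of the *additive* group $J$.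

## Arithmetic and construction for general $q$ and $r$

**Step 1 (arithmetic).** *We collect all coprimeness facts.* First, $n$ is odd: if $2\mid n$ then $p\ne2$, so $2\mid q^n-1$, against $\gcd(n,q^n-1)=1$. So $r\ge3$; and $n>r$, because $n$ is not a prime. Let $F=\mathbb F_{q^n}$, $N_i=\frac{q^i-1}{q-1}$ (so $N=N_r$), and let $C\le F^\times$ be the subgroup of order $M$. We use $\gcd(q^a-1,q^b-1)=q^{\gcd(a,b)}-1$.

1. Since $M=\sum_{j<n}q^j\equiv n$ mod $q-1$, $\gcd(M,q-1)=\gcd(n,q-1)=1$. So $F^\times=C\times\mathbb F_q^\times$.
2. For $1\le i<r$ we have $\gcd(i,n)=1$, by the choice of $r$. So $\gcd(q^i-1,q^n-1)=q-1$, and dividing by $q-1$ gives $\gcd(N_i,M)=1$.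
3. $N\mid M$, as $r\mid n$. As in 1, $\gcd(N,q-1)=\gcd(r,q-1)=1$. For $1\le j<r$, $\gcd(q^j-1,N)$ divides $\gcd(q^j-1,q^r-1)=q-1$, and it divides $N$; so $\gcd(q^j-1,N)=1$.
4. If a prime $\ell$ divides $N$, then $q^r\equiv1$ mod $\ell$ and $M/N=\sum_{j<n/r}q^{rj}\equiv n/r$ mod $\ell$. This is nonzero, because $\ell\mid q^n-1$ is prime to $n$. So $\gcd(N,M/N)=1$. Also $M/N>1$.

**Step 2 (construction).** *The same skew ring, with $r$ layers.* Let $R=F\{X\}/(X^{r+1})$ with $Xa=a^qX$, so $(aX^i)(bX^j)=ab^{q^i}X^{i+j}$. Let $J=XR$, $J^i=\sum_{j\ge i}FX^j$, $P=1+J$, so $|P|=q^{rn}$. Let $c\in C$ act by $X\mapsto cX$ and $\sigma$ by Frobenius on coefficients: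
$$c:\ aX^i\mapsto a\,c^{N_i}X^i,\qquad \sigma:\ aX^i\mapsto a^qX^i .$$
These are ring automorphisms (for the first, $(cX)a=a^q(cX)$ and $(cX)^i=c^{1+q+\cdots+q^{i-1}}X^i$), and $\sigma c\sigma^{-1}=c^q$. So $H=C\rtimes\langle\sigma\rangle$ is solvable, of order $Mn$. This is prime to $p$, because $M\equiv1$ mod $p$ and $p\nmid n$. Let $G=P\rtimes H$. It is solvable, of order $q^{rn}Mn$, and (4.1) and (4.2) hold in it.

## Replacing characters of $P$ by orbits on the dual of $J$

The group $P$ acts on $(J,+)$ by conjugation $y\mapsto gyg^{-1}$, and hence on its linear characters; $H$ acts compatibly, by ring automorphisms. For $1\le i\le r$ let ${\rm Irr}_i$ be the set of irreducible characters of $P/(1+J^{i+1})$ nontrivial on $1+J^i$. Let $\mathcal O_i$ be the set of $P$-orbits on linear characters of $(J,+)$ trivial on $J^{i+1}$ but not on $J^i$. Thus ${\rm Irr}(P)\setminus\{1_P\}$ is the disjoint union of the ${\rm Irr}_i$.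

**Lemma 1.** For $1\le i\le r$, ${\rm Irr}_i\cong\mathcal O_i$ as $H$-sets.

The proof compares fixed points. By Burnside's theorem on marks, two finite $H$-sets on which every subgroup $A\le H$ has equally many fixed points are isomorphic. We also use the Glauberman correspondence [I, 13.1]: if a solvable group $A$ acts coprimely on a group $\Gamma$, then the number of $A$-fixed characters in ${\rm Irr}(\Gamma)$ is $|{\rm Irr}(C_\Gamma(A))|$.

*Proof.* Let $\bar J=J/J^{i+1}$ and $\bar P=1+\bar J\cong P/(1+J^{i+1})$. By (4.1), $1+J^{i+1}$ acts trivially on $\bar J$, so the $P$-orbits on characters of $J$ trivial on $J^{i+1}$ are the $\bar P$-orbits on ${\rm Irr}(\bar J)$. It suffices to show, for every $A\le H$ and every $i\ge0$, that $A$ has equally many fixed points on ${\rm Irr}(\bar P)$ and on the set of $\bar P$-orbits on ${\rm Irr}(\bar J)$. Applying this to $i$ and to $i-1$ and subtracting, we see that $A$ has equally many fixed points on ${\rm Irr}_i$ and on $\mathcal O_i$, and Burnside's theorem applies.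

*First number.* $A$ is solvable of order prime to $p$. Let $J_0=C_{\bar J}(A)$, a subring; then $C_{\bar P}(A)=1+J_0$. By the Glauberman correspondence the first number is the class number of $1+J_0$, that is, the number of $(1+J_0)$-orbits on $J_0$ under conjugation. An element $g\in1+J_0$ acts on the abelian group $J_0$ as an automorphism. Its fixed points on $J_0$ form the kernel of $g-1$, and its fixed points on ${\rm Irr}(J_0)$ are the characters trivial on the image of $g-1$; both have size $|\ker(g-1)|$ (this is also [I, 6.32]). Since the number of orbits is the average number of fixed points, the first number equals the number of $(1+J_0)$-orbits on ${\rm Irr}(J_0)$.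

*Second number.* By Fact 2, each $A$-stable $\bar P$-orbit on ${\rm Irr}(\bar J)$ contains $A$-fixed points, and these form a single $C_{\bar P}(A)$-orbit. Conversely the $\bar P$-orbit of an $A$-fixed point is $A$-stable. So the second number is the number of $(1+J_0)$-orbits on the $A$-fixed points of ${\rm Irr}(\bar J)$. By coprimeness $\bar J=J_0\oplus[\bar J,A]$, and a character is $A$-fixed exactly when it is trivial on $[\bar J,A]$. So restriction to $J_0$ is a bijection from the $A$-fixed characters to ${\rm Irr}(J_0)$. It commutes with conjugation by $1+J_0$, which maps $J_0$ to itself. So the second number is also the number of $(1+J_0)$-orbits on ${\rm Irr}(J_0)$. $\square$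

## Moving coordinates into a small field

Fix a nontrivial character $\psi_0$ of $\mathbb F_p$. For $L=\mathbb F_{q^l}$ with $l\mid n$ let $J_L=\sum_{j=1}^rLX^j$, a subring of $J$, and $\psi_L=\psi_0\circ{\rm Tr}_{L/\mathbb F_p}$. Because the trace form is nondegenerate, the characters of $J_L$ are given by coordinate vectors $f=(t_1,\dots,t_r)\in L^r$:
$$f\Big(\sum_j a_jX^j\Big)=\psi_L\Big(\sum_jt_ja_j\Big).$$
If $t_i\ne0$ and $t_j=0$ for all $j>i$, we say that $f$ has *top* $t_i$ at $i$. For instance, with $r=3$, $(t_1,t_2,0)$ with $t_2\ne0$ has top $t_2$ at $2$. Elements of $1+J_L$ do not change the top: by (4.1) conjugation changes an element of $J^i$ only by an element of $J^{i+1}$. For $L=F$, since $({}^hf)(y)=f(h^{-1}(y))$,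
$$c:\ t_j\mapsto c^{-N_j}t_j,\qquad \sigma:\ t_j\mapsto t_j^q .$$
The same formulas hold on $J_L$ for $\sigma$ and for those $c$ that lie in $L$. Elements of $\mathcal O_i$ are the $P$-orbits of characters of $J$ having their top at $i$.

**Lemma 2.** Let $f$ on $J_L$ have top $t_i\in\mathbb F_q^\times$ at $i$, and $e=\gcd(i,l)$. Then $f$ is $(1+J_L)$-conjugate to a character with the same top at $i$ and all coordinates in $\mathbb F_{q^e}$.

*Proof.* Let $1\le j<i$, $x=aX^j$ with $a\in L$, $g=1+x$. We compare $f(gyg^{-1})$ with $f(y)$ for $y=bX^m$, $b\in L$, using (4.1). If $m>i-j$, then $xy-yx\in J^{i+1}$, so the value does not change, and $t_m$ is unchanged. If $m=i-j$, then modulo $J^{i+1}$ we have $(xy-yx)g^{-1}\equiv(ab^{q^j}-ba^{q^{i-j}})X^i$, so the value is multiplied by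
$$\psi_L\big(t_i(ab^{q^j}-ba^{q^{i-j}})\big)=\psi_L\big(b\,t_i(w-w^{q^i})\big),\qquad w=a^{q^{-j}},$$
where we applied the $q^{-j}$-power inside the trace and used $t_i\in\mathbb F_q$. So $t_{i-j}$ changes by $t_i(w-w^{q^i})$, with $w\in L$ arbitrary.

The map $w\mapsto w-w^{q^i}$ on $L$ has kernel $\mathbb F_{q^e}$. Since $e\mid i$, $w\mapsto w^{q^i}$ belongs to the Galois group of $L$ over $\mathbb F_{q^e}$, so the image lies in $\ker{\rm Tr}_{L/\mathbb F_{q^e}}$; both have order $|L|/q^e$, so they are equal. This kernel is stable under multiplication by $t_i\in\mathbb F_q$. As $p\nmid l$, the trace acts on $\mathbb F_{q^e}$ as multiplication by the nonzero scalar $l/e$, so $L=\mathbb F_{q^e}\oplus\ker{\rm Tr}_{L/\mathbb F_{q^e}}$. Hence a suitable $w$ brings $t_{i-j}$ into $\mathbb F_{q^e}$ without changing $t_m$ for $m>i-j$. Doing this for $j=1,2,\dots,i-1$ in turn brings $t_{i-1},t_{i-2},\dots,t_1$ into $\mathbb F_{q^e}$. $\square$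

## The stabilizers

By Lemma 1 the stabilizers $H_\theta$, $\theta\in{\rm Irr}_i$, are the stabilizers $H_O$, $O\in\mathcal O_i$.

**Step 3 (layers below $r$).** *We show that all stabilizers here are conjugate to $\langle\sigma\rangle$.* Let $O\in\mathcal O_i$ with $1\le i<r$. By facts 1 and 2 of Step 1, $c\mapsto c^{N_i}$ is an automorphism of $C$, and $F^\times=C\times\mathbb F_q^\times$. So after replacing $O$ by a $C$-conjugate its top lies in $\mathbb F_q^\times$. If $c\in H_O\cap C$, then $c^{N_i}=1$, so $c=1$. By Lemma 2 with $L=F$ and $e=\gcd(i,n)=1$, $O$ contains a character with all coordinates in $\mathbb F_q$, and this is fixed by $\sigma$. So $\langle\sigma\rangle\le H_O$ and $H_O\cap C=1$, hence $H_O=\langle\sigma\rangle$.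

**Step 4 (layer $r$: the subgroup $C^N$).** *We prepare the case distinction.* Let $O\in\mathcal O_r$ have top $t=uz$ with $u\in C$, $z\in\mathbb F_q^\times$. Let $K\le C$ be the subgroup of order $N$; it is the kernel of $c\mapsto c^N$ on $C$, so $C^N$ has order $M/N$. The subgroup $(F^\times)^{q^r-1}$ has order $(q^n-1)/(q^r-1)=M/N$ as well. As $F^\times$ is cyclic,
$$(F^\times)^{q^r-1}=C^N.\tag{11.1}$$

**Step 5 (layer $r$, $u\notin C^N$).** *Here $r$ enters the index.* Let $f\in O$ and $g=1+x\in P$. Then $g$ fixes $f$ if and only if $f(gyg^{-1})=f(y)$ for all $y\in J$. Replacing $y$ by $yg$, this says $f(gy)=f(yg)$, that is, $f(xy-yx)=1$ for all $y\in J$. Suppose that $x$ has lowest term $aX^j$ with $a\ne0$ and $j<r$. For $y=bX^{r-j}$ we have $xy-yx=(ab^{q^j}-ba^{q^{r-j}})X^r$. The condition for all $b\in F$ gives $(ta)^{q^{-j}}=ta^{q^{r-j}}$; raising to the power $q^j$, $ta=t^{q^j}a^{q^r}$. Hence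
$$a^{q^r-1}=t^{1-q^j}=u^{1-q^j},$$
since $z\in\mathbb F_q^\times$. By (11.1), $u^{q^j-1}\in C^N$. The group $C/C^N$ has order $N$, which is prime to $q^j-1$ by fact 3. So $u\in C^N$, a contradiction. Hence the stabilizer of $f$ in $P$ is contained in $1+J^r$; as $1+J^r$ is central and acts trivially, it equals $1+J^r$.

So $|O|=|P:1+J^r|=q^{n(r-1)}$, which is the number of all characters with top $t$ at $r$. Thus $O$ consists of all of them, and $H_O=H_t$, the stabilizer of $t$ under $c:t\mapsto c^{-N}t$, $\sigma:t\mapsto t^q$. In particular $H_t\cap C=K$.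

The $C$-orbits on $F^\times$ are the cosets of $C^N$. On $F^\times/C^N=C/C^N\times\mathbb F_q^\times$ the automorphism $\sigma$ acts as the $q$-th power. The power $\sigma^r$ acts trivially, because $N\mid q^r-1$. But $\sigma$ does not fix the coset of $t$: otherwise $u^{q-1}\in C^N$, and $u\in C^N$ because $\gcd(q-1,N)=1$. As $r$ is prime, the stabilizer in $H$ of the coset $tC^N$ is $C\langle\sigma^r\rangle$. This stabilizer is $CH_t$, because $C$ is transitive on the coset. Hence $|H:H_t|=|H:C\langle\sigma^r\rangle|\,|C:K|=r\,M/N$.

Elements of $H_t\le C\langle\sigma^r\rangle$ act on $K$ by powers of $x\mapsto x^{q^r}=x$. So $K$ is central in $H_t$, the quotient $H_t/K$ embeds in the cyclic group $H/C$, and $H_t$ is abelian. This case occurs, because $|C:C^N|=N>1$.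

**Step 6 (layer $r$, $u\in C^N$: restriction to $\mathbb F_{q^r}$).** *We reduce to characters of a small ring.* Up to $C$-conjugacy $t\in\mathbb F_q^\times$. Then $\sigma$ fixes $t$, so $H_t=K\langle\sigma\rangle=:T$, with $|H:T|=M/N$; and $H_O\le T$, since $O$ determines its top. Let $E=\mathbb F_{q^r}\subseteq F$ and $\Sigma=\langle\sigma^r\rangle$. As $N\mid q^r-1$, $K\le E^\times$; as $\gcd(N,q-1)=1$, $E^\times=K\times\mathbb F_q^\times$. And $\Sigma$ is central in $T$, because $\sigma^r$ centralizes $K$.

Let $\Omega$ be the set of characters of $J$ with all coordinates in $E$ and top $t$ at $r$. These are exactly the $\Sigma$-fixed characters with top $t$ at $r$. So $T$ acts on $\Omega$, and so does $P_E:=1+J_E=C_P(\Sigma)$. By Lemma 2 with $L=F$, $i=r$, $e=\gcd(r,n)=r$, we have $O\cap\Omega\ne\emptyset$. So $O$ is $\Sigma$-stable, and by Fact 2, applied to $\Sigma$ acting on $P$ and on $O$,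
$$O\cap\Omega\ \text{ is a single } P_E\text{-orbit.}\tag{11.2}$$

For $t_j,a\in E$ we have ${\rm Tr}_{F/\mathbb F_p}(t_ja)={\rm Tr}_{E/\mathbb F_p}(\frac nr t_ja)$. So the restriction of $f=(t_1,\dots,t_r)\in\Omega$ to $J_E$ has coordinates $\frac nrt_j$, and $n/r$ is nonzero in $\mathbb F_p$. Thus an element of $\Omega$ is determined by its restriction to $J_E$.

**Step 7 (removing the top).** *The character $(0,\dots,0,t)$ turns out to be invariant on $J_E$, so we can divide by it.* Let $f_0=(0,\dots,0,t)\in\Omega$. It is fixed by $T$: for $c\in K$ we have $c^{-N}t=t$, and $t^q=t$. For $a,b\in E$ and $1\le j<r$,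
$$\big(tba^{q^{r-j}}\big)^{q^j}=tb^{q^j}a^{q^r}=tab^{q^j},$$
so the two sides of the following have the same trace, and $f_0(aX^j\,bX^{r-j})=f_0(bX^{r-j}\,aX^j)$. Products of monomials of total degree other than $r$ are in the kernel of $f_0$. So $f_0(xy)=f_0(yx)$ for all $x,y\in J_E$. If $g=1+x\in P_E$, $y\in J_E$ and $y'=yg^{-1}$, then $f_0(gyg^{-1})=f_0(y')f_0(xy')=f_0(y')f_0(y'x)=f_0(y'g)=f_0(y)$. So $f_0|_{J_E}$ is $P_E$-invariant.

Hence writing $f|_{J_E}=f_0|_{J_E}\cdot f'$ for $f\in\Omega$ defines a map, equivariant for $P_E$ and $T$, from $\Omega$ onto the set of characters $f'$ of $J_E$ trivial on $J_E\cap J^r=EX^r$. It is a bijection: the coordinates of $f'$ are $\frac nrt_1,\dots,\frac nrt_{r-1},0$, and these are arbitrary in $E$.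

**Step 8 (the stabilizers with $u\in C^N$).** *We read off $H_O$ from $f'$.* By (11.2), either $f'=1$ on all of $O\cap\Omega$, or every $f'$ coming from $O\cap\Omega$ has the same top at the same $i<r$.

If $f'=1$, then $f=f_0\in O$, and $T$ fixes $f_0$. So $H_O=T$. This occurs.

Suppose that $f'\ne1$ has its top at $i<r$. The group $K$ acts on this top, an element of $E^\times$, through $c\mapsto c^{-N_i}$. This is an automorphism of $K$, because $\gcd(N_i,M)=1$ and $N\mid M$. As $E^\times=K\times\mathbb F_q^\times$, after replacing $O$ by a $K$-conjugate (which keeps $t$) the top of $f'$ lies in $\mathbb F_q^\times$. By Lemma 2 with $L=E$, $e=\gcd(i,r)=1$, $f'$ is $P_E$-conjugate to a character with all coordinates in $\mathbb F_q$, which is $\sigma$-fixed. By equivariance $O$ contains a $\sigma$-fixed character, so $\langle\sigma\rangle\le H_O$. If $h\in H_O\cap K$, then $h$ maps $O\cap\Omega$ to itself; on it the top of $f'$ is constant, so $h^{N_i}=1$ and $h=1$. Since $H_O\le T$ and $T\cap C=K$, $H_O\cap C=1$, and $H_O=\langle\sigma\rangle$.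

For $q=2$, $r=3$ this can be compared with the explicit computation: for $t=1$ there are $64$ characters $f'=(t_1,t_2,0)$ over $E=\mathbb F_8$. The $8$ with $t_2=0$ are fixed by $P_E$. For each of the $7$ values $t_2\ne0$, the computation in Lemma 2 with $i=2$, $j=1$ shows that $g=1+aX+\cdots$ changes $t_1$ by $(t_2a)^{1/2}+t_2a^2$. This map of $a\in E$ has kernel given by $a=0$ or $t_2a^3=1$, of order $2$ since $\gcd(3,7)=1$; so there are two orbits of length $4$. In all there are $8+14=22$ orbits, exactly the $8+14$ characters over $\lambda_1$ found before.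

## Degrees and edges for Theorem B

**Step 9 (nonlinearity).** *We show that $p\mid\theta(1)$ for $\theta\in{\rm Irr}_i$ with $i\ge2$.* By (4.2), $[1+aX,1+bX^{i-1}]\equiv1+(ab^q-ba^{q^{i-1}})X^i$ mod $J^{i+1}$. Suppose that $t\in F$ satisfies ${\rm Tr}_{F/\mathbb F_p}\big(t(ab^q-ba^{q^{i-1}})\big)=0$ for all $a,b\in F$. Then $(ta)^{1/q}=ta^{q^{i-1}}$, that is, $ta=t^qa^{q^i}$ for all $a$. With $a=1$, $t=t^q$. If $t\ne0$, then $a^{q^i}=a$ on $F$, so $n\mid i\le r<n$, a contradiction. So $t=0$, and the coefficients $ab^q-ba^{q^{i-1}}$ generate $F$ additively. Hence $P'(1+J^{i+1})\ge1+J^i$. Since $\theta$ is trivial on $1+J^{i+1}$ but not on $1+J^i$, it is nontrivial on $P'$. So $\theta$ is not linear, and $\theta(1)>1$ is a power of $p$.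

**Step 10 (list of degrees).** *We apply Fact 1 to the stabilizers found.* The degrees of $G$ are the following.

- ${\rm cd}(H)$, from $\theta=1_P$. Its members divide $|H:C|=n$ by Itô's theorem. And $n$ occurs: a faithful linear character of $C$ fixed by $\sigma^j$ with $0<j<n$ would give $M\mid q^j-1<q^{n-1}<M$, a contradiction; so its stabilizer in $H$ is $C$, and it induces irreducibly to $H$.
- $M$, from $i=1$, where $\theta$ is linear with stabilizer conjugate to $\langle\sigma\rangle$; and $\theta(1)M$ with $\theta(1)>1$ a power of $p$, from $2\le i<r$ (which occurs, since $r\ge3$) and from $i=r$ with stabilizer conjugate to $\langle\sigma\rangle$.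
- $\theta(1)\,rM/N$ with $\theta(1)>1$ a power of $p$, from Step 5; this occurs.
- $\theta(1)M/N$ and $\theta(1)\,rM/N$ with $\theta(1)>1$ a power of $p$, from stabilizer $T$. Here ${\rm cd}(T)=\{1,r\}$: the subgroup $K\langle\sigma^r\rangle$ is abelian and normal of index $r$ in $T$, and $\sigma$ acts on $K$ as the $q$-th power, nontrivially because $\gcd(q-1,N)=1$ and $N>1$.

**Step 11 (edges).** *We finish the proof of Theorem B.* Since $\gcd(n,pM)=1$, the sets $\pi(n)$ and $\{p\}\cup\pi(M)$ are disjoint. They are cliques, because $n$ and $\theta(1)M$ (with $p\mid\theta(1)$) are degrees, and every vertex lies in one of them. The degrees of Step 5 join $r$ to $p$ and to all of $\pi(M/N)$. Since $\gcd(N,M/N)=1$, $\pi(M/N)=\pi(M)\setminus\pi(N)$. The degrees divisible by $r$ are divisors of $n$ or of the form $\theta(1)\,rM/N$, and none of these is divisible by a prime of $\pi(N)$. A prime of $\pi(n)$ other than $r$ divides only divisors of $n$, which are prime to $pM$. So there are no further edges. $\blacksquare$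

## Choosing $p$, $k$ and $n$

Corollary B is now number theory. Three textbook theorems are used: Dirichlet's theorem on primes in arithmetic progressions, quadratic reciprocity with its supplement for $2$, and Zsigmondy's theorem. The last one says: for an integer $b\ge2$ and an odd exponent $d>1$ there is a prime modulo which $b$ has order exactly $d$ (a *primitive prime divisor* of $b^d-1$). The exceptions in Zsigmondy's theorem all have $d$ even or $d=1$. For example, $23$ and $89$ are primitive prime divisors of $2^{11}-1$.

*Proof of Corollary B.* **Step 1 (the primes).** *We arrange that $\gcd(n,p(q^n-1))=1$ for many $n$.* By Dirichlet choose a prime $p$ that is a primitive root modulo $r$. Choose primes $\ell_1<\dots<\ell_s$, all $>r$ and $\ne p$, modulo which $p$ is a quadratic non-residue. This is possible: if $p=2$, take $\ell\equiv3$ mod $8$. If $p$ is odd, take $\ell\equiv1$ mod $4$ with $\ell$ congruent to a non-residue modulo $p$; then $p$ is a non-residue modulo $\ell$ by reciprocity. There are infinitely many such $\ell$ in each case, by Dirichlet.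

Take $k$ odd with $r\nmid k$ and $\tau(k)\ge B$ (for instance a power of an odd prime other than $r$), $q=p^k$, and $n=r^a\ell_1\cdots\ell_s$ with $a\ge1$ to be chosen. The order of $p$ modulo $r$ is $r-1$, which is even. The order of $p$ modulo $\ell_i$ is even too: if it were an odd number $o$, then $p\equiv p^{o+1}$ would be a square. Since $kn$ is odd, $q^n=p^{kn}\not\equiv1$ modulo each prime divisor of $n$. Also $p\nmid n$. So $\gcd(n,p(q^n-1))=1$, $n$ is neither $1$ nor a prime, and $r$ is its smallest prime divisor. Theorem B applies.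

**Step 2 (the shape).** *We verify connectedness, cut vertex and diameter.* Put $V(K_s)=\{\ell_1,\dots,\ell_s\}$ and $V(K_m)=\{p\}\cup\pi(M)$, $v=r$. Then $N(r)\cap V(K_m)=\{p\}\cup\pi(M/N)$, which has at least two elements because $M/N>1$; and the nonempty set $\pi(N)$ is missed. There are no edges between $V(K_s)$ and $V(K_m)$, and $r$ is adjacent to every $\ell_i$. So the graph is connected and $r$ is a cut vertex. Any vertex of $K_m$ is at distance at most $2$ from $r$, through $p$, so all distances are at most $3$. Let $\ell\in\pi(N)$ and $\ell'\in\pi(M/N)$. All neighbors of $\ell_1$ lie in $\pi(n)$, and none of these is adjacent to $\ell$. So $\ell_1-r-\ell'-\ell$ is a shortest path, and the diameter is $3$.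

**Step 3 (the sizes).** *We count vertices with Zsigmondy's theorem.* For any $n$ and $q$ as in Theorem B, $n$ is odd. For each divisor $d>1$ of $n$ take a primitive prime divisor of $q^d-1$. It divides $q^n-1$ but not $q-1$, so it divides $M$; different $d$ give different primes. So $\omega(M)\ge\tau(n)-1$. With $s=\omega(n)-1$ this gives $m=1+\omega(M)\ge\tau(n)\ge2^{s+1}$, which is at least $8$ when $s\ge2$. So $\Delta(G)$ has structure (2).

For each $d\mid rk$ with $d\nmid k$, a primitive prime divisor of $p^d-1$ divides $p^{rk}-1=q^r-1$ but not $p^k-1=q-1$, so it divides $N$. As $r\nmid k$, these $d$ are the numbers $rd'$ with $d'\mid k$; they are odd and $>1$, and there are $\tau(k)\ge B$ of them. So at least $B$ vertices of $K_m$ are not adjacent to $r$.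

For each $d\mid n$ with $d\nmid r$, a primitive prime divisor of $q^d-1$ divides $q^n-1=(q^r-1)M/N$ but not $q^r-1$, so it divides $M/N$. There are $\tau(n)-2$ such $d$, and $\tau(n)=(a+1)2^s$ is unbounded as $a$ grows. So for $a$ large at least $B$ vertices of $K_m$ are adjacent to $r$.

**Step 4 (the case $s=1$).** *We check the last assertion.* Let $n=r^a\ell_1$. Then $w=\ell_1$ is adjacent only to $v=r$. The complete part $\{p\}\cup\pi(M)$ has $m\ge\tau(n)\ge4$ vertices, and $r$ is adjacent to some but not all of them, so together with $r$ it is not a clique. The neighbors of $r$ are $w$ and vertices of this complete part. This is structure (1), and Step 2 shows as before that the graph is connected, with cut vertex $r$ and diameter $3$. $\square$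

One point stays open in these notes. For $s=2$ and $n$ a product of three distinct primes, the graphs of Theorem B have order $3+1+\omega(M)=4+\omega(M)\ge11$, with equality exactly when $\omega(M)=7$. Whether order exactly $11$ is attained is not determined here. The existence question itself is settled by Corollary A.
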